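\title{Vop\v{e}nka's Principle Does Not Imply the Axiom of Choice}

\begin{abstract}
We show that Vop\v{e}nka's Principle (VP), taken as an axiom scheme over ZF, is preserved by every symmetric extension by set forcing, with no use of choice in the ground model. Since the Cohen symmetric extension violates the Axiom of Choice, AC is independent of $\mathrm{ZF}+\mathrm{VP}$ whenever $\mathrm{ZFC}+\mathrm{VP}$ is consistent, and it remains so when dependent choice is added. We also show that a model of ZFC satisfies VP if and only if a given set-generic extension of it does.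
\end{abstract}

\section{Vop\v{e}nka's Principle and the question}\label{sec:intro}

For a set $A$, let $L_A$ be the first-order language with one unary predicate symbol $\mathbf U$, one binary relation symbol $\mathbf R$, and a constant symbol $\mathbf c_a$ for each $a\in A$. An \emph{$L_A$-structure} is a quadruple $\mathcal M=\langle M,U,R,I\rangle$, where $M$ is a nonempty set, $U\subseteq M$, $R\subseteq M\times M$, and $I:A\to M$ is a function; $I(a)$ interprets $\mathbf c_a$. A map $h:M\to M'$ between the universes of $L_A$-structures $\mathcal M,\mathcal M'$ is an \emph{elementary embedding} if every $L_A$-formula holds in $\mathcal M$ of a tuple $x_0,\dots,x_{n-1}$ exactly when it holds in $\mathcal M'$ of $h(x_0),\dots,h(x_{n-1})$. We write $\mathcal M\precsim_{L_A}\mathcal M'$ if such an $h$ exists. For a formula $\phi(x)$ of the language $\{\in\}$, possibly with set parameters, let $X_\phi=\{x:\phi(x)\}$; this class is \emph{proper} if it is not a set.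

\emph{Vop\v{e}nka's Principle} (VP) is the scheme with one axiom for each formula $\phi$: for all values of the parameters and every set $A$, if $X_\phi$ is a proper class of $L_A$-structures, then there are distinct $\mathcal M,\mathcal M'\in X_\phi$ with $\mathcal M\precsim_{L_A}\mathcal M'$.

The principle fails for sets in place of proper classes: the finite orders $\langle n,\emptyset,<,\emptyset\rangle$, $1\le n<\omega$, are told apart by sentences. For proper classes, ZF (always with Foundation) proves a weaker pigeonhole statement. The map sending an $L_A$-structure to its complete theory takes values in a set, so by Replacement it is not injective on a proper class, and two distinct members of the class satisfy the same sentences. VP asks for more: a function that witnesses the resemblance. The following example shows what such functions look like and what the constants and the predicate $\mathbf U$ are good for. As usual, $V_\alpha$ is the set of sets of rank below $\alpha$, and $\in$ in a structure means its restriction to the universe.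

\begin{example}\label{ex:ranks}
Assume $\mathrm{ZF}+\mathrm{VP}$ and let $\theta$ be an ordinal. The $L_{V_\theta}$-structures $\langle V_{\rho+\omega},\{\rho\},\in,\mathrm{id}_{V_\theta}\rangle$ for $\rho>\theta$ form a proper class. So there are $\rho\ne\rho'$ and an $\in$-elementary $j:V_{\rho+\omega}\to V_{\rho'+\omega}$ with $j(b)=b$ for all $b\in V_\theta$ (apply elementarity to $v_0=\mathbf c_b$) and $j(\rho)=\rho'$ (apply it to $\mathbf U(v_0)$). The constants freeze a prescribed initial part of the universe, and the predicate forces $j$ to move something above it.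
\end{example}

Let AC be the Axiom of Choice and $\mathrm{ZFC}=\mathrm{ZF}+\mathrm{AC}$. The following question comes from Tzouvaras \cite{Tzouvaras}: \emph{assuming that $\mathrm{ZFC}+\mathrm{VP}$ is consistent, is AC independent of $\mathrm{ZF}+\mathrm{VP}$?} Under the hypothesis $\mathrm{ZF}+\mathrm{VP}$ does not refute AC, so the question is whether $\mathrm{ZF}+\mathrm{VP}+\neg\mathrm{AC}$ is consistent.

Both AC and VP assert that certain functions exist, and a model without choice is short of functions; this is the reason to take the question seriously (see Example~\ref{ex:scarce}). On the other hand, a failure of AC is witnessed by a single set, while Example~\ref{ex:ranks} suggests that VP acts above any given set. One guesses that AC can be destroyed low in the universe without disturbing the embeddings higher up. This guess is correct.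

Symmetric systems and symmetric extensions are recalled in Section~\ref{sec:background}. For an ordinal $\lambda$, let $\mathrm{DC}_\lambda$ be the statement: if $Z$ is a nonempty set, $Q\subseteq Z^{<\lambda}\times Z$, and for every $s\in Z^{<\lambda}$ there is $z\in Z$ with $s\mathrel{Q}z$, then there is $g:\lambda\to Z$ with $(g\restriction\alpha)\mathrel{Q}g(\alpha)$ for all $\alpha<\lambda$. Dependent choice, DC, is $\mathrm{DC}_\omega$. Where a statement asserts that an extension of a model $V$ exists, $V$ is taken to be countable, so that generic filters over $V$ exist.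

\begin{theorem}\label{thm:up}
Let $V\models\mathrm{ZF}+\mathrm{VP}$, let $\langle P,\mathcal G,\mathcal F\rangle\in V$ be a symmetric system, and let $N$ be a symmetric extension of $V$ by it. Then $N\models\mathrm{ZF}+\mathrm{VP}$.
\end{theorem}

\begin{theorem}\label{thm:nochoice}
Let $V\models\mathrm{ZFC}+\mathrm{VP}$ and let $\kappa$ be an infinite regular cardinal of $V$. Then some symmetric extension of $V$ satisfies $\mathrm{ZF}+\mathrm{VP}$, $\mathrm{DC}_\lambda$ for all $\lambda<\kappa$, and ``some set of subsets of $\kappa$ is not well-orderable''.
\end{theorem}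

\begin{corollary}\label{cor:answer}
If $\mathrm{ZFC}+\mathrm{VP}$ is consistent, then so are $\mathrm{ZF}+\mathrm{VP}+\neg\mathrm{AC}$, $\mathrm{ZF}+\mathrm{VP}+\mathrm{DC}+\neg\mathrm{AC}$ and, for each fixed $n$, $\mathrm{ZF}+\mathrm{VP}+\mathrm{DC}_{\aleph_n}+\neg\mathrm{AC}$. Hence AC is independent of $\mathrm{ZF}+\mathrm{VP}$, also when DC or $\mathrm{DC}_{\aleph_n}$ is added.
\end{corollary}

Over a model of ZFC, Theorem~\ref{thm:up} has a converse.

\begin{theorem}\label{thm:down}
Let $V\models\mathrm{ZFC}$ and let $G$ be generic over $V$ for a set forcing $P$. Then $V\models\mathrm{VP}$ if and only if $V[G]\models\mathrm{VP}$. If moreover $N$ is a symmetric extension of $V$ with $V\subseteq N\subseteq V[G]$ and $V[G]$ is a set-generic extension of $N$, then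
\[V\models\mathrm{VP}\iff N\models\mathrm{VP}\iff V[G]\models\mathrm{VP}.\]
\end{theorem}

The method for Theorem~\ref{thm:up} is to apply VP in $V$ to structures that carry \emph{names} for members of a given class of $N$, and to let the resulting embedding $j\in V$ act on names. Section~\ref{sec:cohen} does this by hand in the Cohen model, and Section~\ref{sec:up} does it in general.

\section{Symmetric extensions, satisfaction and reflection}\label{sec:background}

\subsection*{Symmetric extensions}
Let $V\models\mathrm{ZF}$ and let $P\in V$ be a poset; all posets have a maximum $1$, and $q\le p$ means that $q$ is stronger. A \emph{$P$-name} is a set of pairs $(\upsilon,p)$ with $\upsilon$ a $P$-name and $p\in P$. A filter $G\subseteq P$ is \emph{$V$-generic} if it meets every dense subset of $P$ in $V$. The value of a name is $\sigma_G=\{\upsilon_G:(\upsilon,p)\in\sigma\text{ for some }p\in G\}$, and $V[G]$ is the collection of all values. A symmetric extension keeps only the values of those names that are, hereditarily, invariant under many automorphisms of $P$; a filter of groups says what ``many'' means.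

A \emph{symmetric system} is a triple $\langle P,\mathcal G,\mathcal F\rangle$, where $\mathcal G$ is a group of automorphisms of $P$ and $\mathcal F$ is a \emph{normal filter} of subgroups of $\mathcal G$: a nonempty family closed under supergroups, finite intersections and conjugation by elements of $\mathcal G$. In particular $\mathcal G\in\mathcal F$. Each $\pi\in\mathcal G$ acts on names by $\pi\sigma=\{(\pi\upsilon,\pi p):(\upsilon,p)\in\sigma\}$. Let $\operatorname{sym}(\sigma)=\{\pi\in\mathcal G:\pi\sigma=\sigma\}$. The class $\mathrm{HS}$ of \emph{hereditarily symmetric} names is defined by recursion: $\sigma\in\mathrm{HS}$ if $\operatorname{dom}\sigma\subseteq\mathrm{HS}$ and $\operatorname{sym}(\sigma)\in\mathcal F$. For $V$-generic $G\subseteq P$, the \emph{symmetric extension} is $N=\{\sigma_G:\sigma\in\mathrm{HS}\}$.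

The symmetric forcing relation $p\Vdash\psi(\vec\sigma)$, for $\vec\sigma\in\mathrm{HS}$, is the ordinary one for atomic $\psi$; a condition $p$ forces $\psi\wedge\chi$ if it forces both, and forces $\neg\psi$ if no $q\le p$ forces $\psi$; and $p\Vdash\exists x\,\psi(x)$ if $\{q:q\Vdash\psi(\tau)\text{ for some }\tau\in\mathrm{HS}\}$ is dense below $p$. The last clause asks for witnesses densely often, not for one name that works everywhere, and with it the theory needs no choice in $V$. We use the following facts \cite[Ch.~5]{JechAC}, \cite[Ch.~15]{JechST}, \cite{Grigorieff}.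
\begin{itemize}
\item[(S1)] $N$ is a transitive class of $V[G]$, $V\subseteq N\subseteq V[G]$, and $N\models\mathrm{ZF}$. The three models have the same ordinals and the same $V_\omega$.
\item[(S2)] For each formula $\psi$, the relation $p\Vdash\psi(\vec\sigma)$ is definable in $V$ from $P,\mathcal G,\mathcal F$.
\item[(S3)] (Truth lemma) $N\models\psi(\vec\sigma_G)$ if and only if $p\Vdash\psi(\vec\sigma)$ for some $p\in G$.
\item[(S4)] (Symmetry lemma) For $\pi\in\mathcal G$, the map $\sigma\mapsto\pi\sigma$ is a permutation of $\mathrm{HS}$, and $p\Vdash\psi(\vec\sigma)$ if and only if $\pi p\Vdash\psi(\pi\vec\sigma)$.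
\end{itemize}
The first half of (S4) follows by induction on names from $\operatorname{dom}\pi\sigma=\pi[\operatorname{dom}\sigma]$, $\operatorname{sym}(\pi\sigma)=\pi\operatorname{sym}(\sigma)\pi^{-1}$ and normality; the second half follows by induction on $\psi$, because $\pi$ preserves the order of $P$ and permutes $\mathrm{HS}$. For the \emph{trivial system}, $\mathcal G=\{\mathrm{id}\}$ and $\mathcal F=\{\mathcal G\}$, every name is in $\mathrm{HS}$, $N=V[G]$, and $\Vdash$ is ordinary forcing.

\subsection*{Canonical names}
For a set $\Sigma\in V$ of names put $\Sigma^\bullet=\{(\sigma,1):\sigma\in\Sigma\}$. Its value is $\{\sigma_G:\sigma\in\Sigma\}$, and $\pi(\Sigma^\bullet)=(\pi[\Sigma])^\bullet$ since $\pi1=1$. Hence: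
\begin{itemize}
\item[(N)] if $\Sigma\subseteq\mathrm{HS}$ and some $H\in\mathcal F$ satisfies $\pi[\Sigma]=\Sigma$ for all $\pi\in H$, then $\Sigma^\bullet\in\mathrm{HS}$.
\end{itemize}
This applies to every finite $\Sigma\subseteq\mathrm{HS}$, with $H=\mathcal G\cap\bigcap_{\sigma\in\Sigma}\operatorname{sym}(\sigma)$. For $x\in V$ let $\check x=\{\check y:y\in x\}^\bullet$; by induction $\check x_G=x$, $\pi\check x=\check x$ for all $\pi$, and $\check x\in\mathrm{HS}$. Let $\operatorname{op}(\sigma,\sigma')=\{\{\sigma\}^\bullet,\{\sigma,\sigma'\}^\bullet\}^\bullet$, a name for the pair $(\sigma_G,\sigma'_G)$. For a finite sequence $d$ of names let $\operatorname{seq}(d)=\{\operatorname{op}(\check\imath,d(i)):i<\operatorname{lh}(d)\}^\bullet$, a name for $\langle d(i)_G:i<\operatorname{lh}(d)\rangle$. Both lie in $\mathrm{HS}$ when their arguments do, and $\pi\operatorname{op}(\sigma,\sigma')=\operatorname{op}(\pi\sigma,\pi\sigma')$.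

\subsection*{Models}
A consistent theory such as $\mathrm{ZFC}+\mathrm{VP}$ has a countable model $V$, and every condition of a poset in $V$ lies in a $V$-generic filter. We do not assume that $V$ is well-founded; in general $V[G]$ consists of names modulo equality forced by a condition in $G$. To \emph{work in $V[G]$} means to work in the structure $(V[G],\in,V,G)$, which satisfies ZF, with Separation and Replacement for formulas mentioning $V$ and $G$, and satisfies AC if $V$ does. Inside this structure $V$ and $N$ are transitive classes and the values $\sigma_G$ obey the recursion above. The words ``finite'', ``ordinal'' and ``$f\in V_\omega$ is a formula'' have their meaning in the model. The letters $\phi,\psi,\Theta$ denote genuine formulas of set theory, finitely many in each argument.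

\subsection*{Satisfaction as one formula}
An elementary embedding must respect infinitely many $L_A$-formulas, while forcing and reflection handle finitely many formulas of set theory at a time. Moreover, when $A\in N\setminus V$, the $L_A$-formulas are not elements of $V$. Both problems disappear if constants are treated as assigned variables. Code formulas of the language $\{\mathbf U,\mathbf R\}$ as elements of $V_\omega$, and let $\Theta(m,f,s,b)$ say:
\begin{quote}
$m=\langle M,U,R,I\rangle$ with $M\ne\emptyset$, $U\subseteq M$, $R\subseteq M\times M$ and $I$ a function into $M$; $s$ is a finite sequence from $M$ and $b$ a finite sequence from $\operatorname{dom}I$; $f\in V_\omega$ is a formula of $\{\mathbf U,\mathbf R\}$ with free variables among $v_0,\dots,v_{\operatorname{lh}(s)+\operatorname{lh}(b)-1}$; and $\langle M,U,R\rangle\models f[s{}^\frown(I\circ b)]$.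
\end{quote}

\begin{lemma}[ZF]\label{lem:theta}
Let $\mathcal M,\mathcal M'$ be $L_A$-structures with universes $M,M'$ and let $h$ be a function with domain $M$. If $\Theta(\mathcal M,f,s,b)$ implies $\Theta(\mathcal M',f,h\circ s,b)$ for all $f,s,b$, then $h$ is an elementary embedding of $\mathcal M$ into $\mathcal M'$.
\end{lemma}

\begin{proof}
Taking for $f$ the formula $v_0=v_0$, $s=\langle x\rangle$ and $b=\emptyset$ gives $h(x)\in M'$. An $L_A$-formula with values $s=\langle x_i:i<n\rangle$ assigned to its free variables arises from some $f\in V_\omega$ by substituting constants $\mathbf c_{a_0},\dots,\mathbf c_{a_{k-1}}$ for $v_n,\dots,v_{n+k-1}$, and it holds in $\mathcal M$ of $s$ if and only if $\Theta(\mathcal M,f,s,b)$, where $b=\langle a_l:l<k\rangle$; the same is true for $\mathcal M'$ and $h\circ s$. So $h$ preserves truth, and the hypothesis for $\neg f$ shows that it preserves falsity.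
\end{proof}

We need two absoluteness facts and one property of embeddings.
\begin{itemize}
\item[(A)] $\Theta$ is absolute between $V$, $N$ and $V[G]$, and between $V_\gamma$ and $V$ for every limit $\gamma>\omega$.
\item[(R)] (Reflection theorem of ZF) For formulas $\psi_1,\dots,\psi_k$ there is a definable closed unbounded class of ordinals $\gamma$ such that for each $i$ and all $\vec x\in V_\gamma$, $\psi_i(\vec x)$ holds if and only if $V_\gamma\models\psi_i(\vec x)$.
\item[(E)] Let $j:V_\gamma\to V_{\gamma'}$ be $\in$-elementary, $\gamma,\gamma'$ limit, and let $e\in V_\gamma$ be a function on an ordinal $\delta$ with $j(i)=i$ for all $i\le\delta$. Then $j(e)=j\circ e$.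
\end{itemize}
For (A), satisfaction of $f$ is witnessed by the unique truth table on (subformulas of $f$)${}\times M^l$, $l<\omega$ bounding the variables of $f$, that obeys Tarski's clauses; each of the models in question computes $M^l$ correctly and contains this table, whose rank is less than $\max(\operatorname{rank}M,\omega)+\omega$. For (E), $j(e)$ is a function on $j(\delta)=\delta$, and $e(i)=x$ gives $j(e)(i)=j(e)(j(i))=j(x)$.

\section{The Cohen model and a lifting by hand}\label{sec:cohen}

Let $V$ be a countable model of ZFC and $\kappa$ an infinite regular cardinal of $V$. We add $\kappa$ generic subsets of $\kappa$ and keep the set of them, but not their enumeration. In $V$, let $P_\kappa$ be the set of partial functions $p:\kappa\times\kappa\to2$ with $|p|<\kappa$, ordered by reverse inclusion; the entries $p(\alpha,i)$, $i<\kappa$, form \emph{row $\alpha$} of $p$. Let $\mathcal G_\kappa$ be the group of permutations of $\kappa$, acting on rows: $(\pi p)(\pi\alpha,i)=p(\alpha,i)$. For $E\subseteq\kappa$ let $\operatorname{fix}(E)=\{\pi:\pi\restriction E=\mathrm{id}\}$, and let $\mathcal F_\kappa$ consist of the subgroups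 that include $\operatorname{fix}(E)$ for some $E$ with $|E|<\kappa$. This is a normal filter because $\operatorname{fix}(E)\cap\operatorname{fix}(E')=\operatorname{fix}(E\cup E')$ and $\pi\operatorname{fix}(E)\pi^{-1}=\operatorname{fix}(\pi[E])$. Fix a $V$-generic $G\subseteq P_\kappa$ and let $N$ be the symmetric extension; for $\kappa=\omega$ we call it the Cohen model.

For $\alpha<\kappa$ let $\dot y_\alpha=\{(\check\imath,p):p(\alpha,i)=1\}$. Then
\[\pi\dot y_\alpha=\{(\check\imath,\pi p):p(\alpha,i)=1\}=\{(\check\imath,q):q(\pi\alpha,i)=1\}=\dot y_{\pi\alpha},\]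
so $\operatorname{fix}(\{\alpha\})\subseteq\operatorname{sym}(\dot y_\alpha)$ and $\dot y_\alpha\in\mathrm{HS}$. Every $\pi$ permutes the names $\dot y_\alpha$, so $\dot Y=\{\dot y_\alpha:\alpha<\kappa\}^\bullet\in\mathrm{HS}$ by (N). Put $y_\alpha=(\dot y_\alpha)_G\subseteq\kappa$ and $Y=\dot Y_G\in N$.

For $\alpha\ne\beta$ and \emph{every} generic $H$ we have $(\dot y_\alpha)_H\ne(\dot y_\beta)_H$. Indeed, any $p$ has size below $\kappa$, so for some $i$ neither $(\alpha,i)$ nor $(\beta,i)$ is in its domain; thus the conditions $q$ with $q(\alpha,i)=1$ and $q(\beta,i)=0$ for some $i$ are dense. If $q\in H$ is one of them, then $i\in(\dot y_\alpha)_H$, and $i\notin(\dot y_\beta)_H$ because a condition with value $1$ at $(\beta,i)$ is incompatible with $q$.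

\begin{lemma}\label{lem:Y}
The set $Y$ is not well-orderable in $N$.
\end{lemma}

\begin{proof}
Otherwise $N$ has an injection $h$ of $Y$ into the ordinals, say $h=\dot h_G$ with $\dot h\in\mathrm{HS}$. Let $\operatorname{fix}(E)\subseteq\operatorname{sym}(\dot h)$ with $|E|<\kappa$. Choose $\alpha\in\kappa\setminus E$ and let $\delta=h(y_\alpha)$. By (S3) some $p\in G$ forces ``$\dot h$ is an injective function on $\dot Y$ and $\dot h(\dot y_\alpha)=\check\delta$''. Fewer than $\kappa$ rows of $p$ are nonempty, so there is $\beta\in\kappa\setminus(E\cup\{\alpha\})$ whose row in $p$ is empty. Let $\pi$ transpose $\alpha$ and $\beta$. Then $\pi\in\operatorname{fix}(E)$, so $\pi\dot h=\dot h$, and (S4) shows that $\pi p$ forces a statement that includes $\dot h(\dot y_\beta)=\check\delta$. The union $q=p\cup\pi p$ is a condition: row $\beta$ of $p$ is empty, row $\alpha$ of $\pi p$ is empty, and $p$ and $\pi p$ agree on all other rows. Let $H\ni q$ be generic; then $p,\pi p\in H$. By (S3) for $H$, the injective function $\dot h_H$ takes the value $\delta$ at both $(\dot y_\alpha)_H$ and $(\dot y_\beta)_H$, which are distinct elements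 of $\dot Y_H$. This is a contradiction.
\end{proof}

In the next two examples $\kappa=\omega$, so $Y=\{y_n:n<\omega\}$. The first shows why one cannot simply look for the embedding in $V[G]$.

\begin{example}\label{ex:scarce}
In $V[G]$ the bijection $y_n\mapsto n$ is an isomorphism of $\langle Y,\emptyset,\emptyset,\emptyset\rangle$ with $\langle\omega,\emptyset,\emptyset,\emptyset\rangle$. In $N$ there is no injection of $Y$ into $\omega$, by Lemma~\ref{lem:Y}. So the relation $\precsim_{L_\emptyset}$ holds between these two structures of $N$ in $V[G]$ and fails in $N$. At the level of names, $\pi$ sends $\{\operatorname{op}(\dot y_n,\check n):n<\omega\}^\bullet$ to $\{\operatorname{op}(\dot y_{\pi n},\check n):n<\omega\}^\bullet$: the map does not commute with the group.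
\end{example}

\begin{example}\label{ex:lift}
Assume also $V\models\mathrm{VP}$. In $N$, for $\rho>\omega+\omega$ let $\mathcal M_\rho=\langle Y\times\rho,\emptyset,R_\rho,I_\rho\rangle$, where $(y,\xi)\mathrel{R_\rho}(y',\xi')$ if $y=y'$ and $\xi<\xi'$, and $I_\rho(y)=(y,0)$. This is a proper class of $L_Y$-structures, none of which lies in $V$. Example~\ref{ex:ranks} in $V$ with $\theta=\omega+\omega$ gives $\rho\ne\rho'$ and $j:V_{\rho+\omega}\to V_{\rho'+\omega}$ in $V$ with $j(\rho)=\rho'$, fixing $V_{\omega+\omega}$ pointwise.

Let $j$ act on the name $\operatorname{op}(\dot y_n,\check\xi)$ of the point $(y_n,\xi)$. It fixes $\dot y_n\in V_{\omega+1}$, and $j(\check\xi)=j(\xi)^\vee$ because $V_{\rho+\omega}$ and $V_{\rho'+\omega}$ carry out the recursion for check names of their ordinals correctly (the name $(\lambda+l)^\vee$ has rank $\lambda+3l$ for $\lambda$ zero or limit). So $j$ induces the map $h(y,\xi)=(y,j(\xi))$ from $Y\times\rho$ to $Y\times\rho'$, with name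
\[J=\{\operatorname{op}(\operatorname{op}(\dot y_n,\check\xi),\operatorname{op}(\dot y_n,j(\xi)^\vee)):n<\omega,\ \xi<\rho\}^\bullet .\]
A permutation $\pi$ replaces $n$ by $\pi n$ in both coordinates at once, so $\pi J=J$ for every $\pi\in\mathcal G_\omega$ and $h\in N$ by (N). (Here one also sees $h\in N$ directly from $j\restriction\rho\in V$; the argument with $J$ is the one that generalizes.)

The map $h$ is elementary. In $V$ let $\mathcal K_\rho$ be the $L_\omega$-structure defined like $\mathcal M_\rho$ with $\omega$ in place of $Y$. It is defined from $\omega$ and $\rho$ by a bounded formula, so $j(\mathcal K_\rho)=\mathcal K_{\rho'}$, and $j(n,\xi)=(n,j(\xi))$. By (A), elementarity and (E), $\Theta(\mathcal K_\rho,f,s,b)$ implies $\Theta(\mathcal K_{\rho'},f,j\circ s,b)$. In $V[G]$, renaming $n$ as $y_n$ turns $\mathcal K_\rho,\mathcal K_{\rho'},j\restriction(\omega\times\rho)$ into $\mathcal M_\rho,\mathcal M_{\rho'},h$. So $h$ satisfies the hypothesis of Lemma~\ref{lem:theta} in $V[G]$, hence in $N$ by (A), and $\mathcal M_\rho\precsim_{L_Y}\mathcal M_{\rho'}$ in $N$.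
\end{example}

The example was easy in three ways that a general class does not share. The structures $\mathcal M_\rho$ belong to the class for every generic filter; each has an evident name; and each has a copy in $V$. The general proof replaces these by a pigeonhole argument over $P$, by the predicate $\mathbf U$, and by the forcing relation for $\Theta$.

\section{Symmetric extensions preserve VP}\label{sec:up}

We prove Theorem~\ref{thm:up}. Let $N$ be given by the generic filter $G$; $N\models\mathrm{ZF}$ by (S1). Let $A,z_0\in N$ and let $\phi(x,z)$ be a formula such that in $N$ the class $X=\{x:\phi(x,z_0)\}$ is a proper class of $L_A$-structures. Fix $\dot A,\dot z\in\mathrm{HS}$ with $\dot A_G=A$ and $\dot z_G=z_0$. We must find distinct members of $X$ and an elementary embedding between them in $N$.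

\subsection*{Step 1: one condition suffices}
The model $V$ does not know which names denote members of $X$, since this depends on $G$. But $P$ is a set, so a single condition is responsible for unboundedly many members. For $p\in P$ put
\[S_p=\{\rho\in\mathrm{Ord}:\text{for some }\tau\in\mathrm{HS},\ p\Vdash\phi(\tau,\dot z)\wedge\operatorname{rank}(\tau)=\check\rho\},\]
a class definable in $V$ uniformly in $p$, by (S2). Let $S=\{\operatorname{rank}(x):x\in X\}$. By (S3), $S=\bigcup_{p\in G}S_p$. The class $S$ is unbounded in the ordinals, since otherwise $X\subseteq V_\delta^N$ for some $\delta$ and $X$ would be a set by Separation in $N$. Let $P_0=\{p\in P:S_p\text{ is bounded}\}\in V$. By Replacement in $V$ the ordinals $\sup S_p$, $p\in P_0$, have a common bound, which would bound $S$ if $G\subseteq P_0$. So we can fix $r\in G$ with $S_r$ unbounded.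

\subsection*{Step 2: levels that compute forcing correctly}
VP will give an embedding between levels $V_\gamma$ and $V_{\gamma'}$, and it transfers only what these levels believe. We therefore use levels that are right about the few relations that matter. Work in $V$. Let $\theta$ be a limit ordinal such that $V_\theta$ contains $P,\mathcal G,\mathcal F,\dot A$ and $\check f$ for all $f\in V_\omega$. Consider the following formulas, in which $P,\mathcal G,\mathcal F$ also occur as arguments:
\begin{itemize}
\item[(a)] $\sigma\in\mathrm{HS}$;
\item[(b)] $\pi\in\mathcal G$, $\sigma$ is a name, and $\upsilon=\pi\sigma$;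
\item[(c)] $d$ is a finite sequence of names and $\upsilon=\operatorname{seq}(d)$;
\item[(d)] $\sigma,\sigma'\in\mathrm{HS}$ and $p\Vdash\sigma=\sigma'$;
\item[(e)] $\tau,\nu,\sigma,\sigma'\in\mathrm{HS}$ and $p\Vdash\Theta(\tau,\nu,\sigma,\sigma')$.
\end{itemize}
By (R) there is a definable closed unbounded class $C$ of limit ordinals $\gamma>\theta$ that reflect (a)--(e) and also the formulas obtained from (b) and (c) by prefixing $\exists\upsilon$. For $\gamma\in C$ the set $V_\gamma$ is closed under $\sigma\mapsto\pi\sigma$: if $\sigma\in V_\gamma$ is a name and $\pi\in\mathcal G$, then $V_\gamma$ has a witness $\upsilon$ to (b), and it is the true $\pi\sigma$ since (b) is reflected. In the same way $V_\gamma$ is closed under $\operatorname{seq}$.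

\subsection*{Step 3: a class of structures in $V$}
We would like to attach to each $\rho\in S_r$ one name that $r$ forces to be a member of $X$ of rank $\rho$. A definable choice of one name for each $\rho$ in a proper class is not provided by the axioms, even if $V\models\mathrm{AC}$. So we take all such names in the first level where one appears, and mark them by $\mathbf U$. For $\rho\in S_r$ let $\gamma(\rho)$ be the least $\gamma\in C$ above $\rho$ such that some $\tau\in\mathrm{HS}\cap V_\gamma$ has $r\Vdash\phi(\tau,\dot z)\wedge\operatorname{rank}(\tau)=\check\rho$; it exists because $C$ is unbounded. Put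
\[T_\rho=\{\tau\in\mathrm{HS}\cap V_{\gamma(\rho)}:r\Vdash\phi(\tau,\dot z)\wedge\operatorname{rank}(\tau)=\check\rho\},\qquad
\mathcal N_\rho=\langle V_{\gamma(\rho)},T_\rho,\in,\mathrm{id}_{V_\theta}\rangle .\]
The set $T_\rho\ne\emptyset$ is computed in $V$ and handed to the structure as a predicate, so $\phi$ need not be reflected and $\dot z$ need not lie in $V_{\gamma(\rho)}$. The class $\{\mathcal N_\rho:\rho\in S_r\}$ of $L_{V_\theta}$-structures is definable in $V$ from parameters, and it is proper because $\gamma(\rho)>\rho$ and $S_r$ is unbounded. By VP in $V$ there are $\rho,\rho'\in S_r$ with $\mathcal N_\rho\ne\mathcal N_{\rho'}$, hence $\rho\ne\rho'$, and an elementary embedding $j:\mathcal N_\rho\to\mathcal N_{\rho'}$ in $V$. Write $\gamma=\gamma(\rho)$ and $\gamma'=\gamma(\rho')$. As in Example~\ref{ex:ranks}, $j:V_\gamma\to V_{\gamma'}$ is $\in$-elementary, $j[T_\rho]\subseteq T_{\rho'}$, and $j$ fixes every element of $V_\theta$. Since $V_\theta$ is transitive and $\theta$ is a limit, this includes $P,\mathcal G,\mathcal F$, every $p\in P$, every $\pi\in\mathcal G$, every natural number, every $\check f$ with $f\in V_\omega$,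 and every finite sequence from $\operatorname{dom}\dot A$. We obtain a transfer principle:
\begin{itemize}
\item[(T)] if one of (a)--(e) holds in $V$ of arguments $\vec x\in V_\gamma$, then it holds in $V$ of $j(\vec x)$, with the same $P,\mathcal G,\mathcal F$.
\end{itemize}
Indeed, the formula holds in $V_\gamma$ as $\gamma\in C$, then in $V_{\gamma'}$ of $j(\vec x)$ by elementarity, then in $V$ as $\gamma'\in C$. From (a), (b), (c) and (E) we get, for $\sigma,\sigma_i\in\mathrm{HS}\cap V_\gamma$ and $\pi\in\mathcal G$,
\begin{equation}\label{eq:commute}
j(\sigma)\in\mathrm{HS},\qquad j(\pi\sigma)=\pi j(\sigma),\qquad j(\operatorname{seq}\langle\sigma_i:i<n\rangle)=\operatorname{seq}\langle j(\sigma_i):i<n\rangle .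
\end{equation}

\subsection*{Step 4: lifting $j$ into $N$}
Let $D=\{\sigma_G:\sigma\in\mathrm{HS}\cap V_\gamma\}$. It is transitive: if $y\in\sigma_G$, then $y=\upsilon_G$ for some $\upsilon\in\operatorname{dom}\sigma\subseteq\mathrm{HS}\cap V_\gamma$. Define $\hat\jmath$ on $D$ by
\[\hat\jmath(\sigma_G)=j(\sigma)_G\qquad(\sigma\in\mathrm{HS}\cap V_\gamma).\]
This is well defined: if $\sigma_G=\sigma'_G$, then $p\Vdash\sigma=\sigma'$ for some $p\in G$ by (S3); by (T) for (d) and $j(p)=p$ we have $p\Vdash j(\sigma)=j(\sigma')$; and $p\in G$ gives $j(\sigma)_G=j(\sigma')_G$.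

By Example~\ref{ex:scarce} it is not enough that $\hat\jmath\in V[G]$. Let
\[\Sigma=\{\operatorname{op}(\sigma,j(\sigma)):\sigma\in\mathrm{HS}\cap V_\gamma\}.\]
Then $\Sigma\in V$ because $j\in V$, $\Sigma\subseteq\mathrm{HS}$ by \eqref{eq:commute}, and $(\Sigma^\bullet)_G=\hat\jmath$. For $\pi\in\mathcal G$, \eqref{eq:commute} gives
\[\pi[\Sigma]=\{\operatorname{op}(\pi\sigma,\pi j(\sigma)):\sigma\in\mathrm{HS}\cap V_\gamma\}=\{\operatorname{op}(\pi\sigma,j(\pi\sigma)):\sigma\in\mathrm{HS}\cap V_\gamma\}=\Sigma .\]
The last equality holds because $\sigma\mapsto\pi\sigma$ permutes $\mathrm{HS}\cap V_\gamma$: both $\mathrm{HS}$, by (S4), and $V_\gamma$, by Step~2, are closed under $\pi$ and $\pi^{-1}$. By (N) with $H=\mathcal G$, $\Sigma^\bullet\in\mathrm{HS}$. Hence $\hat\jmath\in N$.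

\subsection*{Step 5: the embedding}
Pick $\tau\in T_\rho$ and let $\mathcal M=\tau_G$ and $\mathcal M'=j(\tau)_G$. Since $j(\tau)\in T_{\rho'}$ and $r\in G$, (S3) shows that $\mathcal M,\mathcal M'\in X$ have ranks $\rho$ and $\rho'$. So they are distinct $L_A$-structures. Let $M$ be the universe of $\mathcal M$. As $\mathcal M\in D$ and $D$ is transitive, $M\subseteq D$, so $h=\hat\jmath\restriction M\in N$ is a function on $M$.

We verify the hypothesis of Lemma~\ref{lem:theta} in $N$. Suppose $N\models\Theta(\mathcal M,f,s,b)$ with $s=\langle x_i:i<n\rangle$ and $b=\langle a_l:l<k\rangle$; here $f\in V_\omega^N=V_\omega^V$. Choose $\sigma_i\in\mathrm{HS}\cap V_\gamma$ with $(\sigma_i)_G=x_i$, which is possible as $x_i\in D$, and $\dot a_l\in\operatorname{dom}\dot A$ with $(\dot a_l)_G=a_l$, which is possible as $a_l\in\dot A_G$. These are finitely many choices, and the finite sequences $d=\langle\sigma_i:i<n\rangle$ and $e=\langle\dot a_l:l<k\rangle$ lie in $V_\gamma$. By (S3) there is $p\in G$ with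
\[p\Vdash\Theta(\tau,\check f,\operatorname{seq}(d),\operatorname{seq}(e)).\]
All arguments lie in $V_\gamma$, and $j$ fixes $p$, $\check f$ and each $\dot a_l$. By (T) for (e) and \eqref{eq:commute},
\[p\Vdash\Theta(j(\tau),\check f,\operatorname{seq}\langle j(\sigma_i):i<n\rangle,\operatorname{seq}(e)).\]
Since $p\in G$ and $j(\sigma_i)_G=\hat\jmath(x_i)=h(x_i)$, (S3) gives $N\models\Theta(\mathcal M',f,h\circ s,b)$. By Lemma~\ref{lem:theta}, $\mathcal M\precsim_{L_A}\mathcal M'$ in $N$. As $\phi$, $z_0$ and $A$ were arbitrary, $N\models\mathrm{VP}$, and Theorem~\ref{thm:up} is proved. \qed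

\begin{remark}\label{rem:hyp}
That the system is a set is used in Step~1 and in freezing it inside $V_\theta$, and each frozen part has its task. Without $j(p)=p$, transfer would only show that $j(p)$ forces the image statement, and $j(p)$ need not be in $G$. Without $j(\pi)=\pi$ we would have $j(\pi\sigma)=j(\pi)j(\sigma)$, which does not give $\pi[\Sigma]=\Sigma$. Without $j(\dot a_l)=\dot a_l$ the sequence $b$ would change and constants would not be respected. No choice is used in $V$.
\end{remark}

\section{Dependent choice and the independence of AC}\label{sec:dc}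

Let $V$, $\kappa$, $P_\kappa$, $G$ and $N$ be as in Section~\ref{sec:cohen}. Dependent choice below $\kappa$ holds in $V[G]$, which satisfies AC, and it passes to $N$ once we know that $N$ contains the short sequences that $V[G]$ constructs.

\begin{lemma}\label{lem:closed}
If $\lambda<\kappa$ and $g\in V[G]$ is a function from $\lambda$ into $N$, then $g\in N$.
\end{lemma}

\begin{proof}
The poset $P_\kappa$ is \emph{${<}\kappa$-closed}: a descending sequence of fewer than $\kappa$ conditions has a lower bound, namely its union, which has size below $\kappa$ since $\kappa$ is regular. A ${<}\kappa$-closed forcing over a model of ZFC adds no new function from an ordinal $\lambda<\kappa$ into the ground model \cite[Ch.~15]{JechST}. In $V[G]$, use AC to choose $\tau_i\in\mathrm{HS}$ with $(\tau_i)_G=g(i)$ for $i<\lambda$. Then $\langle\tau_i:i<\lambda\rangle\in V$. In $V$, choose $E_i\subseteq\kappa$ with $|E_i|<\kappa$ and $\operatorname{fix}(E_i)\subseteq\operatorname{sym}(\tau_i)$, and let $E=\bigcup_{i<\lambda}E_i$. By regularity $|E|<\kappa$, and $\operatorname{fix}(E)$ fixes every name $\operatorname{op}(\check\imath,\tau_i)$.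 By (N), $\{\operatorname{op}(\check\imath,\tau_i):i<\lambda\}^\bullet\in\mathrm{HS}$, and its value is $g$.
\end{proof}

Regularity enters exactly at these two unions. For singular $\kappa$, a union of fewer than $\kappa$ sets of size below $\kappa$ can have size $\kappa$, and then it is neither a condition nor an admissible $E$.

\begin{proof}[Proof of Theorem~\ref{thm:nochoice}]
Now let $V\models\mathrm{VP}$ as well. By Theorem~\ref{thm:up}, $N\models\mathrm{ZF}+\mathrm{VP}$, and by Lemma~\ref{lem:Y} the set $Y$ of subsets of $\kappa$ is not well-orderable in $N$. Let $\lambda<\kappa$ and let $Z,Q\in N$ satisfy the hypothesis of $\mathrm{DC}_\lambda$ in $N$. In $V[G]$, fix a well-order of $Z$ and define $g:\lambda\to Z$ by recursion, letting $g(\alpha)$ be the least $z\in Z$ with $(g\restriction\alpha)\mathrel{Q}z$. Such a $z$ exists: $g\restriction\alpha\in N$ by Lemma~\ref{lem:closed}, so the hypothesis in $N$ applies to it. By Lemma~\ref{lem:closed} again, $g\in N$.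
\end{proof}

\begin{proof}[Proof of Corollary~\ref{cor:answer}]
Let $V$ be a countable model of $\mathrm{ZFC}+\mathrm{VP}$. Since AC implies that every set is well-orderable, the models of Theorem~\ref{thm:nochoice} satisfy $\neg\mathrm{AC}$. Take $\kappa=\omega$ for the first theory and $\kappa=\omega_1^V$ for the second. For the third take $\kappa=\aleph_{n+1}^V$. A surjection in $N$ from a smaller ordinal onto an ordinal below $\kappa$ lies in $V$ by ${<}\kappa$-closure, and $V\subseteq N$; so $V$ and $N$ have the same cardinals below $\kappa$, whence $\aleph_n^N=\aleph_n^V<\kappa$ and $N\models\mathrm{DC}_{\aleph_n}$. Thus AC is not provable from $\mathrm{ZF}+\mathrm{VP}$, with or without DC or $\mathrm{DC}_{\aleph_n}$. It is not refutable either, because $V$ satisfies AC, VP and, by the recursion in the previous proof carried out in $V$, every $\mathrm{DC}_\lambda$.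
\end{proof}

\section{From the extension down to the ground model}\label{sec:down}

To prove VP in $V$ from VP in $V[G]$ there are two difficulties. A class definable in $V$ has to be definable in $V[G]$ before VP applies to it, and the embedding obtained lies in $V[G]$ while we need one in $V$. The first is settled by Laver's theorem \cite{Laver}, also due to Woodin: \emph{if $V\models\mathrm{ZFC}$ and $G$ is generic over $V$ for a set forcing, then $V$ is definable in $V[G]$ from a parameter.} For the second, the next lemma reduces membership in $V$ to pieces of size at most $|P|$, and these pieces will be under control once the constants freeze $|P|$.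

\begin{lemma}\label{lem:approx}
Let $V\models\mathrm{ZFC}$, let $G\subseteq P$ be $V$-generic and $\mu=|P|^V$. Let $M,M'\in V$ and let $h:M\to M'$ be a function in $V[G]$ such that $h\restriction x\in V$ for every $x\in V$ with $x\subseteq M$ and $|x|^V\le\mu$. Then $h\in V$.
\end{lemma}

\begin{proof}
Let $h=\dot h_G$. In $V$, for $q\in P$ let $g_q$ be the union of all $g\subseteq M\times M'$ with $q\Vdash\check g\subseteq\dot h$; this is the part of $h$ that $q$ determines, and $g_q\subseteq h$ for $q\in G$ by (S3). Using AC in $V$, pick $u_q\in M\setminus\operatorname{dom}g_q$ for each $q$ with $\operatorname{dom}g_q\ne M$, and let $x\in V$ be the set of these $u_q$. Then $|x|^V\le\mu$, so $g=h\restriction x\in V$. By (S3) some $q\in G$ forces $\check g\subseteq\dot h$. Then $g\subseteq g_q$, so $x\subseteq\operatorname{dom}g_q$. If $\operatorname{dom}g_q\ne M$, then $u_q\in x\setminus\operatorname{dom}g_q$, which is impossible. So $g_q\subseteq h$ has domain $M$, and $h=g_q\in V$.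
\end{proof}

Finite pieces do not suffice: if $P$ is the poset of finite partial functions $\omega\to2$, then $h=\bigcup G$ has all finite restrictions in $V$, and differs from each $g:\omega\to2$ in $V$ because the conditions that disagree with $g$ somewhere are dense.

\begin{proof}[Proof of Theorem~\ref{thm:down}]
If $V\models\mathrm{VP}$, then $V[G]\models\mathrm{VP}$ by Theorem~\ref{thm:up} for the trivial system.

Conversely, let $V[G]\models\mathrm{VP}$, and let $X$ be a class definable in $V$ with parameters that is, in $V$, a proper class of $L_A$-structures. Throughout, $V_\alpha$ means $V_\alpha^V$. Let $\mu=|P|^V$ and let $\theta$ be a limit ordinal with $A,\mu,\omega\in V_\theta$. For each $\rho>\theta$ such that $T_\rho=\{\mathcal M\in X:\operatorname{rank}(\mathcal M)=\rho\}$ is nonempty, put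
\[\mathcal N_\rho=\langle V_{\rho+\omega},T_\rho,\in,\mathrm{id}_{V_\theta}\rangle .\]
There are unboundedly many such $\rho$, since $X$ is proper in $V$. So these $L_{V_\theta}$-structures form a proper class, definable in $V$ and hence in $V[G]$ by Laver's theorem. VP in $V[G]$ gives $\rho\ne\rho'$ and an elementary $j:\mathcal N_\rho\to\mathcal N_{\rho'}$ in $V[G]$; it fixes $V_\theta$ pointwise and maps $T_\rho$ into $T_{\rho'}$. Pick $\mathcal M\in T_\rho$ and let $\mathcal M'=j(\mathcal M)\in T_{\rho'}$. These are members of $X$ of different ranks. Let $M,M'\in V$ be their universes and $h=j\restriction M$; by elementarity $j(M)=M'$ and $h:M\to M'$.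

We show $h\in V$. Let $x\in V$, $x\subseteq M$, $|x|^V\le\mu$. If $x=\emptyset$, then $h\restriction x=\emptyset\in V$. Otherwise take a surjection $e:\mu\to x$ in $V$. Then $e\subseteq\mu\times M$ with $\mu,M\in V_\rho$, so $e\in V_{\rho+\omega}$. Since $j$ fixes all $i\le\mu$, (E) gives $j(e)=j\circ e$. The single object $j(e)$ is an element of $V_{\rho'+\omega}\subseteq V$, so
\[h\restriction x=\{(e(i),j(e)(i)):i<\mu\}\in V.\]
By Lemma~\ref{lem:approx}, $h\in V$.

Finally, suppose $V\models\Theta(\mathcal M,f,s,b)$. By (A) this holds in $V_{\rho+\omega}$. The map $j$ fixes $f\in V_\omega$ and the finite sequence $b$ from $A$, both in $V_\theta$, and $j(s)=h\circ s$ by (E). So $V_{\rho'+\omega}\models\Theta(\mathcal M',f,h\circ s,b)$, and by (A) this holds in $V$. Lemma~\ref{lem:theta}, applied in $V$ to $h\in V$, gives $\mathcal M\precsim_{L_A}\mathcal M'$ in $V$. Hence $V\models\mathrm{VP}$.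

For the last statement we close a cycle. If $V\models\mathrm{VP}$, then $N\models\mathrm{VP}$ by Theorem~\ref{thm:up}. If $N\models\mathrm{VP}$, then $V[G]\models\mathrm{VP}$ by Theorem~\ref{thm:up} applied to the ground model $N\models\mathrm{ZF}$ and the trivial system on the poset that leads from $N$ to $V[G]$; since AC may fail in $N$, it matters here that Theorem~\ref{thm:up} needs no choice in the ground model. If $V[G]\models\mathrm{VP}$, then $V\models\mathrm{VP}$ by the first part.
\end{proof}

In contrast with Theorem~\ref{thm:up}, the downward direction uses AC in $V$: in the hypothesis of Laver's theorem, in taking $\mu=|P|^V$, and in choosing the points $u_q$.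

\begin{thebibliography}{9}

\bibitem{Grigorieff} Grigorieff, Ann. Math. 101 (1975).

\bibitem{JechAC} Jech, \emph{The Axiom of Choice}.

\bibitem{JechST} Jech, \emph{Set Theory}.

\bibitem{Laver} R. Laver, \emph{Certain very large cardinals are not created in small forcing extensions}, Ann. Pure Appl. Logic 149 (2007).

\bibitem{Tzouvaras} Athanassios Tzouvaras, \emph{Consequences of Vop\v{e}nka's Principle over weak set theories}, arXiv:2303.15045 (2023).

\end{thebibliography}
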